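\title{From separable extension to separable complementation}

\begin{abstract}
We prove that a Banach space has the separable extension property if and only if it is isomorphic to a complemented subspace of a space with the separable complementation property. For a space $X$ with the separable extension property, the larger space is $X\oplus E$, where $E$ is an $\ell_p$-sum of separable subspaces of $X$. A renorming of a space of the same form contains $X$ isometrically as a norm-one complemented subspace and preserves the constant exactly. The proof rests on one identity, which exhibits any operator from $X$ into a subspace $Z$ as the compression of a projection on $X\oplus Z$.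
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Banach spaces are over $\mathbb{K}=\mathbb{R}$ or $\mathbb{C}$, \emph{subspace} means closed linear subspace, \emph{operator} means bounded linear operator, and $B_X$ is the closed unit ball of $X$. A \emph{projection} on $X$ is an operator $P:X\to X$ with $P^2=P$. Its range equals $\ker(I-P)$, so it is a subspace, and it consists of the vectors that $P$ fixes. A subspace is \emph{complemented} if it is the range of a projection, and \emph{norm-one complemented} if it is the range of a projection of norm at most one.

We compare two ways in which a possibly nonseparable space $X$ can be controlled by its separable parts.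
\begin{itemize}
\item $X$ has the \emph{separable complementation property} (SCP) if every separable subspace of $X$ is contained in a separable complemented subspace of $X$.
\item $X$ has the \emph{separable extension property} (SEP) if for every separable subspace $Y\subseteq X$ there is an operator $T:X\to X$ with separable range such that $Ty=y$ for all $y\in Y$.
\end{itemize}
For $\lambda\ge1$, we say that $X$ has the \emph{$\lambda$-SCP} if the complemented subspace can always be taken to be the range of a projection of norm at most $\lambda$, and the \emph{$\lambda$-SEP} if $T$ can always be taken with $\|T\|\le\lambda$. Conjugating projections and operators by an isomorphism shows that the SCP and the SEP are isomorphic invariants, and that an isometry preserves the constants.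

The SCP splits $X$ as a separable space, large enough to contain any given sequence of vectors, plus a complement. The SEP asks that every separable $Y$ lie in a separable subspace $Z$ such that the inclusion $Y\hookrightarrow Z$ extends to an operator $T:X\to Z$; to pass from the definition to this form, take $Z=\overline{T(X)}$, and to pass back, compose with the inclusion $Z\hookrightarrow X$. Then for every operator $S$ defined on $Z$, the operator $ST$ extends $S|_Y$ to all of $X$. A separable space has the $1$-SCP through the identity, and a Hilbert space has it through orthogonal projections.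

A projection with separable range containing $Y$ is an admissible $T$, so the SCP implies the SEP. The difference between the two properties is that $T$ has to fix $Y$ only, and not its whole range. This freedom is exactly what is needed to pass to complemented subspaces.

\begin{lemma}[Compression]\label{lem:compression}
Let $Q$ be a projection of a Banach space $W$ onto a subspace $X$. If $W$ has the SCP, then $X$ has the SEP. If $W$ has the $\lambda$-SCP and $\|Q\|\le\mu$, then $X$ has the $\lambda\mu$-SEP.
\end{lemma}

\begin{proof}
Let $Y\subseteq X$ be separable and let $R$ be a projection on $W$ with separable range containing $Y$. The operator $T=QR|_X:X\to X$ has its range in the separable set $Q(R(W))$, it satisfies $Ty=Qy=y$ for $y\in Y$, and $\|T\|\le\|Q\|\,\|R\|$.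
\end{proof}

The compression $QR|_X$ of the projection $R$ has no reason to be a projection, so the lemma yields the SEP and this argument yields no more. One then asks whether compression is the only source of the SEP. The following problem is posed in \cite{CCM}.

\begin{quote}
\emph{Is every Banach space with the SEP a complemented subspace of a space with the SCP?}
\end{quote}

There is a reason for doubt. The SEP supplies unrelated operators for different subspaces $Y$, whereas a single space $W$ has to serve all of them, together with the new separable subspaces that $W$ itself contains. On the other hand, nothing limits the size of $W$, and this freedom decides the matter: the answer is yes.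

To state the result, recall that for a family $(Z_\gamma)_{\gamma\in\Gamma}$ of Banach spaces and $1\le p<\infty$, the \emph{$\ell_p$-sum} $\big(\bigoplus_\gamma Z_\gamma\big)_{\ell_p}$ is the Banach space of families $w=(w_\gamma)$ with $w_\gamma\in Z_\gamma$ and $\|w\|=\big(\sum_\gamma\|w_\gamma\|^p\big)^{1/p}<\infty$. The \emph{$c_0$-sum} consists of the families such that $\{\gamma:\|w_\gamma\|\ge\varepsilon\}$ is finite for every $\varepsilon>0$, with the supremum norm. We write $\omega_1$ for the first uncountable ordinal; only its uncountability matters.

\begin{theorem}\label{thm:A}
Let $X$ be a Banach space, let $\mathcal{S}$ be the set of all separable subspaces of $X$, let $\Gamma=\mathcal{S}\times\omega_1$, and put $Z_\gamma=Z$ for $\gamma=(Z,\alpha)\in\Gamma$. Let $E$ be the $\ell_p$-sum of the family $(Z_\gamma)_{\gamma\in\Gamma}$ for an arbitrary $1\le p<\infty$, or its $c_0$-sum. The following are equivalent.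
\begin{itemize}
\item[(i)] $X$ has the SEP.
\item[(ii)] $X$ is isomorphic to a complemented subspace of a space with the SCP.
\item[(iii)] $X\oplus E$ has the SCP.
\end{itemize}
\end{theorem}

\begin{theorem}\label{thm:B}
Let $\lambda\ge1$. A Banach space $X$ has the $\lambda$-SEP if and only if $X$ is isometric to a norm-one complemented subspace of a Banach space with the $\lambda$-SCP. More generally, if $X$ is the range of a projection of norm at most $\mu$ on a space with the $\lambda$-SCP, then $X$ has the $\lambda\mu$-SEP.
\end{theorem}

Thus the constant passes from the SEP to the SCP without loss. It cannot be improved: by the ``if'' part, a norm-one complemented subspace of a space with the $\lambda'$-SCP has the $\lambda'$-SEP.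

Section~\ref{sec:dilation} treats a single subspace $Y$ and contains the main idea. Sections~\ref{sec:A} and~\ref{sec:B} prove the two theorems. Section~\ref{sec:E} shows that the added summand can be weakly compactly generated but is of no use when it is separable, and Section~\ref{sec:kappa} replaces separability by an arbitrary density.

\section{Every operator is the compression of a projection}\label{sec:dilation}

Let $X$ have the $\lambda$-SEP and let $Y\subseteq X$ be separable. The first thing to try is to find a projection inside $X$ by iteration. Put $Y_1=Y$, choose $T_n$ with separable range, $\|T_n\|\le\lambda$ and $T_n|_{Y_n}=I$, put $Y_{n+1}=\overline{T_n(X)}\supseteq Y_n$, and let $Y_\infty$ be the closure of $\bigcup_nY_n$. All the $T_n$ map into $Y_\infty$, and $T_ny=y$ for large $n$ when $y\in\bigcup_nY_n$. If $X$ is reflexive, balls are weakly compact, and the weak limit $Px$ of $(T_nx)$ along a fixed free ultrafilter on $\mathbb{N}$ defines an operator with $\|P\|\le\lambda$. It maps into $Y_\infty$, since subspaces are weakly closed, and it fixes a dense subset of $Y_\infty$; so it is a projection onto $Y_\infty$. In a general space, $(T_nx)$ is a bounded sequence with no reason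 to converge. We therefore give up on limits and use the permission to enlarge $X$.

A projection onto a copy of a space $Z$ in a space $W$ is obtained from a pair of operators $u:Z\to W$ and $v:W\to Z$ with $vu=I_Z$. Indeed $(uv)^2=u(vu)v=uv$, the range of $uv$ lies in $u(Z)$, and $uv$ fixes $u(Z)$ because $uvu=u$. Now let $Z$ be a subspace of $X$ and $T:X\to Z$ an operator. With $W=X$, the inclusion as $u$, and $v=T$, we get $vu=T|_Z$, which differs from $I_Z$ by the defect $z\mapsto z-Tz$. The defect takes values in $Z$. So we add a second copy of $Z$, let $u$ store the defect there, and let $v$ add it back.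

\begin{example}\label{ex:scalar}
Let $X=Z=\mathbb{K}$ and let $T$ be multiplication by $t\in\mathbb{K}$, which is a projection only for $t\in\{0,1\}$. On $W=\mathbb{K}^2$ the operator $u$ is the column $\binom{1}{1-t}$ and $v$ is the row $(t,\,1)$. Then $vu=t+(1-t)=1$, so
\[
P_t=uv=\begin{pmatrix} t&1\\ t(1-t)&1-t\end{pmatrix}
\]
is idempotent. Its upper left entry, which is its compression to $X=\mathbb{K}\times\{0\}$, is $t$. Its range is the line through $(1,1-t)$, and this line is $X$ precisely when $t=1$, that is, when $T$ fixes the vectors of $X$.
\end{example}

The general case is the same computation.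

\begin{lemma}[Dilation]\label{lem:dilation}
Let $Z$ be a subspace of $X$ and $T:X\to Z$ an operator. Define
\[
u:Z\to X\oplus Z,\quad u(z)=(z,\,z-Tz);\qquad v:X\oplus Z\to Z,\quad v(x,z)=Tx+z .
\]
Then $P=uv$ is a projection of $X\oplus Z$ onto $u(Z)$. The first coordinate of $P(x,0)$ is $Tx$ for every $x\in X$, and $P(y,0)=(y,0)$ whenever $Ty=y$.
\end{lemma}

\begin{proof}
For $z\in Z$ we have $v(u(z))=Tz+(z-Tz)=z$, so $P$ is a projection onto $u(Z)$. Next, $P(x,0)=u(Tx)=(Tx,\,Tx-T^2x)$. If $Ty=y$, this gives $P(y,0)=(y,0)$.
\end{proof}

The lemma reverses Lemma~\ref{lem:compression}: compressing $P$ to $X$ returns $T$. It also solves the problem for one subspace. If $T$ has separable range and fixes $Y$, and $Z=\overline{T(X)}$, then $u(Z)$ is a separable complemented subspace of $X\oplus Z$ that contains $Y\oplus\{0\}$.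

\section{One space for all separable subspaces}\label{sec:A}

To serve every $Y$ we add a copy of every separable subspace of $X$. The difficulty is that the enlarged space has separable subspaces $V$ that are not contained in $X$, and the range of the projection has to contain these too. Two facts resolve it. A separable $V$ involves only countably many of the added copies, and these can simply be kept. The defect is then stored in a copy that $V$ does not involve.

The two lemmas below serve both theorems, so we fix a general setting. Let $(Z_\gamma)_{\gamma\in\Gamma}$ be any family of separable subspaces of $X$, let $E$ be its $\ell_p$-sum, $1\le p<\infty$, or its $c_0$-sum, and let $W=X\oplus E$ with the norm $\|x\|+\|w\|$. We regard $X$ and $E$ as subspaces of $W$ and write elements of $W$ as $x+w$ with $x\in X$, $w\in E$. Let $e_\gamma:Z_\gamma\to E$ be the isometric embedding onto the $\gamma$-th coordinate. A vector $z\in Z_\gamma$ thus appears twice in $W$, as $z\in X$ and as $e_\gamma(z)\in E$. For $\Delta\subseteq\Gamma$ let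
\[
E_\Delta=\{w\in E:\ w_\gamma=0\ \text{ for }\gamma\notin\Delta\},
\]
and let $\Pi_\Delta:E\to E_\Delta$ be the projection of norm at most one that keeps the coordinates in $\Delta$ and replaces the others by zero.

We use two properties of these sums. First, each $w\in E$ has countable support $\{\gamma:w_\gamma\ne0\}$, because the support is the union of the finite sets $\{\gamma:\|w_\gamma\|\ge1/n\}$. Second, finitely supported vectors are dense in each $E_\Delta$. Hence $E_\Delta$ is separable when $\Delta$ is countable: the finitely supported vectors with coordinates in fixed countable dense subsets of the $Z_\gamma$, $\gamma\in\Delta$, form a countable dense set. These properties are the reason for excluding $p=\infty$, where supports can be uncountable.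

\begin{lemma}[Localization]\label{lem:local}
Every separable subspace $V$ of $W$ is contained in $Y+E_\Delta$ for some separable subspace $Y\subseteq X$ and some countable $\Delta\subseteq\Gamma$.
\end{lemma}

\begin{proof}
Let $\{x_n+w_n:n\in\mathbb{N}\}$ be dense in $V$, with $x_n\in X$ and $w_n\in E$. Let $Y$ be the closed linear span of the $x_n$ and $\Delta$ the union of the supports of the $w_n$. The set $Y+E_\Delta$ is closed in $W$, being the product of a closed subset of $X$ and a closed subset of $E$, and it contains a dense subset of $V$.
\end{proof}

\begin{lemma}[The projection]\label{lem:R}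
Let $\Delta\subseteq\Gamma$ be countable, let $\delta\in\Gamma\setminus\Delta$, and let $T:X\to Z_\delta$ be an operator. Put $u(z)=z+e_\delta(z-Tz)$ for $z\in Z_\delta$, and
\begin{equation}\label{eq:R}
R(x+w)=u(Tx+w_\delta)+\Pi_\Delta w\qquad(x\in X,\ w\in E).
\end{equation}
Then $R$ is a projection on $W$ with separable range $u(Z_\delta)+E_\Delta$. It fixes $E_\Delta$ and every $y\in X$ with $Ty=y$.
\end{lemma}

\begin{proof}
The formula shows that $R$ is linear and bounded. Since $\delta\notin\Delta$, the space $W$ is the direct sum of the three subspaces
\[
W_1=X+e_\delta(Z_\delta),\qquad W_2=E_\Delta,\qquad W_3=E_{\Gamma\setminus(\Delta\cup\{\delta\})}.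
\]
On $W_1$ we have $\Pi_\Delta e_\delta(z)=0$, so $R(x+e_\delta(z))=u(Tx+z)$. Under the identification $(x,z)\mapsto x+e_\delta(z)$ of $X\oplus Z_\delta$ with $W_1$, this is the projection $P$ of Lemma~\ref{lem:dilation}; it has range $u(Z_\delta)$ and fixes every $y\in X$ with $Ty=y$. For $w\in W_2$ we have $w_\delta=0$ and $\Pi_\Delta w=w$, so $Rw=w$. For $w\in W_3$ we have $w_\delta=0$ and $\Pi_\Delta w=0$, so $Rw=0$. Thus $R$ maps each $W_i$ into itself and is idempotent there, so $R^2=R$ and $R(W)=u(Z_\delta)+E_\Delta$. This set is a continuous image of the separable space $Z_\delta\oplus E_\Delta$.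
\end{proof}

The hypothesis $\delta\notin\Delta$ cannot be dropped. If $\delta\in\Delta$ and $0\ne z\in Z_\delta$, then \eqref{eq:R} gives $Re_\delta(z)=u(z)+e_\delta(z)$ and $Ru(z)=u(z)+e_\delta(z-Tz)$. Hence $(R^2-R)e_\delta(z)=u(z)+e_\delta(z-Tz)$, whose $X$-component is $z\neq0$.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The implication (iii)$\Rightarrow$(ii) holds because $X$ is the range of the coordinate projection of $X\oplus E$, and (ii)$\Rightarrow$(i) is Lemma~\ref{lem:compression} together with the invariance of the SEP under isomorphisms.

For (i)$\Rightarrow$(iii), let $V\subseteq W=X\oplus E$ be separable, and take $Y$ and $\Delta$ from Lemma~\ref{lem:local}. The SEP gives an operator $T$ on $X$ with separable range that fixes $Y$. Then $Z=\overline{T(X)}$ belongs to $\mathcal{S}$. Since $\Delta$ is countable and $\omega_1$ is not, there is $\alpha<\omega_1$ with $\delta=(Z,\alpha)\notin\Delta$. As $Z_\delta=Z$, we may regard $T$ as an operator $X\to Z_\delta$. The projection $R$ of Lemma~\ref{lem:R} has separable range and fixes both $Y$ and $E_\Delta$, so its range contains $Y+E_\Delta\supseteq V$.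
\end{proof}

\section{Preserving the constant}\label{sec:B}

We first note that a uniform constant comes for free, so that Theorem~\ref{thm:B} applies to every space with the SEP.

\begin{lemma}\label{lem:uniform}
If $X$ has the SEP, then $X$ has the $\lambda$-SEP for some $\lambda<\infty$.
\end{lemma}

\begin{proof}
Otherwise, for each $n\ge1$ there is a separable subspace $Y_n$ such that every operator with separable range fixing $Y_n$ has norm greater than $n$. The closed linear span $Y$ of $\bigcup_nY_n$ is separable, so some operator $T$ with separable range fixes $Y$. It fixes every $Y_n$, so $\|T\|>n$ for all $n$, which is absurd.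
\end{proof}

The projection $R$ of the previous section loses in the constant. Take $p=1$ and $\|T\|\le\lambda$. Then $\|u\|\le2+\lambda$, and the norm of an operator on an $\ell_1$-sum is the supremum of the norms of its restrictions to the summands. These are at most $\lambda(2+\lambda)$ on $X$, at most $2+\lambda$ on $e_\delta(Z_\delta)$ and at most $1$ on the other summands, so $\|R\|\le\lambda(2+\lambda)$. For the matrix $P_t$ of Example~\ref{ex:scalar} with $t=-\lambda$, the first column has $\ell_1$-norm $\lambda+\lambda(1+\lambda)$, so this bound is attained. The loss is the factor $\|u\|$. The remedy is to change the norm so that $u$ becomes a contraction, by adding $u(B_Z)$ to the unit ball.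

\begin{example}\label{ex:renorm}
Let $\mathbb{K}=\mathbb{R}$ and $t=-1$ in Example~\ref{ex:scalar}, so that $\|T\|=1$ and $P_{-1}=\left(\begin{smallmatrix}-1&1\\-2&2\end{smallmatrix}\right)$ has norm $3$ for the $\ell_1$-norm of $\mathbb{R}^2$. Let $K$ be the convex hull of $\pm(1,0)$, $\pm(0,1)$ and $\pm u(1)=\pm(1,2)$. Since $(0,1)$ is the midpoint of $(1,2)$ and $(-1,0)$, the set $K$ is the parallelogram with vertices $\pm(1,0)$, $\pm(1,2)$. Now $P_{-1}(1,0)=-(1,2)$ and $P_{-1}(1,2)=(1,2)$, so $P_{-1}(K)\subseteq K$, and $P_{-1}$ has norm one for the norm with unit ball $K$. The first coordinate of every point of $K$ lies in $[-1,1]$, so the new norm is unchanged on $X$, and the coordinate projection onto $X$ still has norm one.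
\end{example}

In the general case the norm must be fixed before $V$, and hence $T$, is known. We therefore enlarge the ball for all possible $T$ at once, and for this the operator has to be part of the index. The price is that $R$ must also behave well on the points added for the other indices; this will be arranged by enlarging $Y$.

We recall the standard way to define a norm by its ball. Let $K$ be a closed convex subset of a Banach space $(W,\|\cdot\|)$ with $\theta K=K$ for $|\theta|=1$ and $B_W\subseteq K\subseteq cB_W$. Then $|w|=\inf\{s>0:w\in sK\}$ is a norm with $c^{-1}\|w\|\le|w|\le\|w\|$. Its closed unit ball is $K$: if $|w|\le1$, then $w/s\in K$ for all $s>1$, because $K$ is convex and contains $0$, and so $w\in K$, because $K$ is closed.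

\begin{proof}[Proof of Theorem~\ref{thm:B}]
The last statement is the second part of Lemma~\ref{lem:compression}, and its case $\mu=1$ is the ``if'' part. Assume now that $X$ has the $\lambda$-SEP.

\emph{The space.} Let $\Gamma$ be the set of all triples $\gamma=(Z,T,\alpha)$, where $Z$ is a separable subspace of $X$, $T:X\to Z$ is an operator with $\|T\|\le\lambda$, and $\alpha<\omega_1$; write $Z_\gamma=Z$ and $T_\gamma=T$. Let $E$ be the $\ell_1$-sum of the $Z_\gamma$ and let $W=X\oplus E$, with the norm $\|\cdot\|$ and the notation of Section~\ref{sec:A}. Each index now carries its own embedding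
\[
u_\gamma:Z_\gamma\to W,\qquad u_\gamma(z)=z+e_\gamma(z-T_\gamma z),
\]
and $\|u_\gamma(z)\|=\|z\|+\|z-T_\gamma z\|\le(2+\lambda)\|z\|$.

\emph{The norm.} Let
\[
A=B_X\ \cup\ \bigcup_{\gamma\in\Gamma}e_\gamma(B_{Z_\gamma})\ \cup\ \bigcup_{\gamma\in\Gamma}u_\gamma(B_{Z_\gamma}),
\]
and let $K$ be the closed convex hull of $A$. Each piece of $A$ is a linear image of a ball, so $A$ and $K$ are invariant under unimodular scalars, and $K\subseteq(2+\lambda)B_W$. We claim that $B_W\subseteq K$. Let $x+w\in B_W$ with $w$ finitely supported, and list the nonzero vectors among $x$ and the $e_\gamma(w_\gamma)$ as $a_1,\dots,a_m$. Then $\sum_i\|a_i\|=\|x+w\|\le1$, each $a_i/\|a_i\|$ lies in $A$, and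
\[
x+w=\sum_{i=1}^m\|a_i\|\,\frac{a_i}{\|a_i\|}+\Big(1-\sum_{i=1}^m\|a_i\|\Big)\,0
\]
is a convex combination of points of $A$. Such vectors are dense in $B_W$, since truncating $w$ to finitely many coordinates does not increase the norm. This proves the claim. Hence $K$ is the closed unit ball of an equivalent norm $|\cdot|$ on $W$. For an operator $S$ on $W$ and $c>0$,
\begin{equation}\label{eq:test}
S(A)\subseteq cK\quad\Longrightarrow\quad|S|\le c,
\end{equation}
because $S^{-1}(cK)$ is then a closed convex set containing $A$, hence containing $K$.

\emph{The position of $X$.} Let $Q(x+w)=x$. Then $Q(B_X)=B_X$, $Q(e_\gamma(B_{Z_\gamma}))=\{0\}$ and $Q(u_\gamma(B_{Z_\gamma}))=B_{Z_\gamma}\subseteq B_X$. Since $B_X$ is closed and convex, $Q(K)\subseteq B_X\subseteq K$, so $|Q|\le1$. Moreover $K\cap X=B_X$: the inclusion $\supseteq$ holds as $B_X\subseteq A$, and a vector $x\in K\cap X$ equals $Qx\in Q(K)\subseteq B_X$. The norms $|\cdot|$ and $\|\cdot\|$ thus have the same unit ball on $X$, so $X$ is isometrically a norm-one complemented subspace of $(W,|\cdot|)$.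

\emph{The projection.} Let $V\subseteq W$ be separable. Lemma~\ref{lem:local} gives a separable $Y_0\subseteq X$ and a countable $\Delta\subseteq\Gamma$ with $V\subseteq Y_0+E_\Delta$. Let $Y$ be the closed linear span of $Y_0\cup\bigcup_{\gamma\in\Delta}Z_\gamma$, which is separable because $\Delta$ is countable. By the $\lambda$-SEP there is an operator $T$ on $X$ with separable range, $\|T\|\le\lambda$ and $T|_Y=I$. Put $Z=\overline{T(X)}$, regard $T$ as an operator into $Z$, and choose $\alpha<\omega_1$ with $\delta=(Z,T,\alpha)\notin\Delta$. Let $R$ be given by \eqref{eq:R}. Since $T_\delta=T$, the map $u$ in that formula is $u_\delta$. By Lemma~\ref{lem:R}, $R$ is a projection with separable range that fixes $Y$ and $E_\Delta$, so its range contains $V$.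

\emph{The norm of $R$.} By \eqref{eq:test} it suffices to show $R(A)\subseteq\lambda K$. Note that $K\subseteq\lambda K$, as $\lambda\ge1$; this covers every point of $A$ whose image lies in $A$. We go through the three kinds of points.

For $x\in B_X$ we have $Tx\in\lambda B_Z$, so
\begin{equation}\label{eq:onX}
Rx=u_\delta(Tx)\in\lambda\,u_\delta(B_Z)\subseteq\lambda K .
\end{equation}
For $\gamma\in\Gamma$ and any $z\in Z_\gamma$, formula \eqref{eq:R} gives
\begin{equation}\label{eq:onE}
Re_\gamma(z)=\begin{cases}e_\gamma(z),&\gamma\in\Delta,\\ u_\delta(z),&\gamma=\delta,\\ 0,&\gamma\notin\Delta\cup\{\delta\},\end{cases}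
\end{equation}
and for $\|z\|\le1$ each of these vectors lies in $A$. Finally let $z\in B_{Z_\gamma}$. Then $Ru_\gamma(z)=Rz+Re_\gamma(z-T_\gamma z)$, and we evaluate the second term by \eqref{eq:onE}.
\begin{itemize}
\item If $\gamma=\delta$, then $Ru_\delta(z)=u_\delta(Tz)+u_\delta(z-Tz)=u_\delta(z)\in A$.
\item If $\gamma\in\Delta$, then $z\in Z_\gamma\subseteq Y$, so $Rz=z$ and $Ru_\gamma(z)=z+e_\gamma(z-T_\gamma z)=u_\gamma(z)\in A$.
\item If $\gamma\notin\Delta\cup\{\delta\}$, then $Ru_\gamma(z)=Rz\in\lambda K$ by \eqref{eq:onX}, since $z\in B_X$.
\end{itemize}
Hence $|R|\le\lambda$, and $(W,|\cdot|)$ has the $\lambda$-SCP.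
\end{proof}

Two choices in this proof are dictated by the estimates. The enlargement of $Y_0$ to $Y$ is used only in the case $\gamma\in\Delta$; without it, $Ru_\gamma(z)=u_\delta(Tz)+e_\gamma(z-T_\gamma z)$, for which the triangle inequality gives only the bound $2\lambda+1$. The choice $p=1$ is used only for $B_W\subseteq K$. For $p>1$ the set $K$ would still lie in the closed set where $\|x\|+\sum_\gamma\|w_\gamma\|\le2+\lambda$, and this set contains no ball of $W$ once infinitely many summands are nonzero: a vector with $N$ coordinates of norm $N^{-1/p}$ has $\ell_p$-norm one and $\sum_\gamma\|w_\gamma\|=N^{1-1/p}$.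

Lemma~\ref{lem:uniform} and Theorem~\ref{thm:B} give an isometric answer to the problem.

\begin{corollary}\label{cor:isometric}
Every Banach space $X$ with the SEP has the $\lambda$-SEP for some $\lambda$, and for every such $\lambda$ it is isometric to a norm-one complemented subspace of a space with the $\lambda$-SCP.
\end{corollary}

\section{The added summand}\label{sec:E}

The space $E$ of Theorem~\ref{thm:A} is large, and one may ask how well it can be chosen. A Banach space is \emph{weakly compactly generated} (WCG) if it is the closed linear span of a weakly compact subset. Every separable space $Z$ is WCG: if $(z_n)$ is a dense sequence in $B_Z$, then $\{0\}\cup\{z_n/n:n\ge1\}$ is a norm-compact subset of $B_Z$ with dense linear span.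

\begin{proposition}\label{prop:WCG}
For $1<p<\infty$, the space $E$ of Theorem~\ref{thm:A} is WCG. Consequently, $X$ has the SEP if and only if $X\oplus E$ has the SCP for some WCG space $E$.
\end{proposition}

\begin{proof}
For each $\gamma$ let $C_\gamma\subseteq B_{Z_\gamma}$ be a norm-compact set containing $0$ with dense linear span in $Z_\gamma$, and let $L=\bigcup_\gamma e_\gamma(C_\gamma)$. The closed linear span of $L$ contains every $e_\gamma(Z_\gamma)$, hence all finitely supported vectors, hence equals $E$.

We show that $L$ is weakly compact. Let $f\in E^*$ and $\varepsilon>0$, and suppose that $\|f\circ e_\gamma\|\ge\varepsilon$ for $N$ distinct indices $\gamma_1,\dots,\gamma_N$. Choose $z_i\in B_{Z_{\gamma_i}}$ such that $f(e_{\gamma_i}(z_i))$ is real and at least $\varepsilon/2$. Then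
\[
\frac{N\varepsilon}{2}\le f\Big(\sum_{i=1}^Ne_{\gamma_i}(z_i)\Big)\le\|f\|\,N^{1/p}.
\]
Since $p>1$, this bounds $N$, so $\|f\circ e_\gamma\|<\varepsilon$ for all but finitely many $\gamma$. Now take a cover of $L$ by weakly open sets and a member $U$ of the cover containing $0$. There are $f_1,\dots,f_k\in E^*$ and $\varepsilon>0$ such that $U$ contains every $w$ with $|f_j(w)|<\varepsilon$ for all $j$. Hence $e_\gamma(C_\gamma)\subseteq U$ for all but finitely many $\gamma$. The finitely many remaining sets $e_\gamma(C_\gamma)$ are norm-compact, and weakly open sets are norm-open, so finitely many further members cover them.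

The ``only if'' part of the last statement now follows from (i)$\Rightarrow$(iii) of Theorem~\ref{thm:A}, and the ``if'' part from (ii)$\Rightarrow$(i).
\end{proof}

One cannot go from WCG down to separable, except when there is nothing to prove. The reason is the one met after Lemma~\ref{lem:R}: a separable summand can be absorbed entirely into the subspace $V$, and no free room is left.

\begin{proposition}\label{prop:sep}
If $E$ is a separable Banach space and $X\oplus E$ has the SCP, then $X$ has the SCP.
\end{proposition}

\begin{proof}
Let $Y\subseteq X$ be separable. The subspace $Y+E$ of $X\oplus E$ is separable, so there is a projection $P$ of $X\oplus E$ onto a separable subspace $M\supseteq Y+E$. Let $Q(x+w)=x$ be the coordinate projection onto $X$. If $x+w\in M$, then $x=(x+w)-w\in M$, because $w\in E\subseteq M$. Thus $Q(M)\subseteq M\cap X$, and $QP|_X$ maps $X$ into $M\cap X$. For $x\in M\cap X$ we have $QPx=Qx=x$. So $QP|_X$ is a projection of $X$ onto $M\cap X$, which is separable and contains $Y$.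
\end{proof}

\section{Other densities}\label{sec:kappa}

Let $\kappa$ be an infinite cardinal and $\kappa^+$ its successor. A metric space has \emph{density at most $\kappa$} if it has a dense subset of cardinality at most $\kappa$; for $\kappa=\aleph_0$ this is separability.

\begin{proposition}\label{prop:kappa}
In the definitions of the SCP, the SEP, the $\lambda$-SCP and the $\lambda$-SEP, and in the statements of Theorems~\ref{thm:A} and~\ref{thm:B} and Lemma~\ref{lem:uniform}, replace ``separable'' by ``of density at most $\kappa$'' and $\omega_1$ by $\kappa^+$. The resulting statements are true.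
\end{proposition}

\begin{proof}
We repeat the proofs with these replacements and with ``of cardinality at most $\kappa$'' in place of ``countable'' for the sets $\Delta$. Separability and countability entered through the following facts, which we check in the new form.
\begin{itemize}
\item[(a)] Subsets, closures and continuous images of metric spaces of density at most $\kappa$ have density at most $\kappa$. For subsets, the balls with rational radii centered in a dense set form a base of cardinality at most $\kappa$, and one picks a point of the subset in each ball that meets it. This is used in Lemmas~\ref{lem:compression} and~\ref{lem:R} and for $Z=\overline{T(X)}$.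
\item[(b)] The closed linear span of at most $\kappa$ sets of density at most $\kappa$ has density at most $\kappa$: take finite combinations of points of the dense subsets with coefficients in a countable dense subset of $\mathbb{K}$. This applies to $E_\Delta$ with $|\Delta|\le\kappa$, to $Z_\delta\oplus E_\Delta$, to the space $Y$ in the proof of Theorem~\ref{thm:B}, and to the span of the countably many spaces $Y_n$ in Lemma~\ref{lem:uniform}.
\item[(c)] In Lemma~\ref{lem:local}, a dense subset of $V$ has at most $\kappa$ elements, each with countable support, so $|\Delta|\le\kappa\cdot\aleph_0=\kappa$, and $Y$ has density at most $\kappa$ by (b).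
\item[(d)] If $|\Delta|\le\kappa$, then among the $\kappa^+$ indices with given $Z$, or given $Z$ and $T$, there is one outside $\Delta$.
\end{itemize}
Lemma~\ref{lem:dilation}, the renorming and the estimate of $|R|$ do not involve cardinality.
\end{proof}

\begin{thebibliography}{9}

\bibitem{CCM}
F\'elix Cabello S\'anchez, Jes\'us M. F. Castillo and Yolanda Moreno,
\emph{Trimming the Johnson bonsai},
arXiv:2410.16886 (2024).

\end{thebibliography}
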